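\title{A homological test for QF-1 higher Auslander algebras that sees only the simple modules}

\begin{abstract}
Let $A$ be a higher Auslander algebra of global dimension $g$. It is known that $A$ is QF-1 if and only if no indecomposable module has projective and injective dimension both equal to $g$, and that a QF-1 algebra satisfies $\operatorname{pdim}\tau_g(DA)\le g-1$ and $\operatorname{idim}\tau_g^{-1}(A)\le g-1$. We answer the question whether, for even $g$, each of these two inequalities characterizes the QF-1 property. The two inequalities are always equivalent to each other, and they say exactly that no \emph{simple} module has both dimensions equal to $g$. They characterize QF-1 algebras for $g=1$ and $g=2$. For every $g\ge4$ and every field they do not: a counterexample is the triangular matrix algebra built from $B$ and $DB$, where $B$ is the $(g-1)$-fold tensor power of the path algebra of $1\to2\leftarrow3$.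
\end{abstract}

\section{Introduction}\label{sec:intro}

All algebras are finite-dimensional over a field $K$, modules are finitely generated right modules, and $D=\operatorname{Hom}_K(-,K)$. The letter $A$ denotes a connected, non-semisimple algebra. We write $\operatorname{pdim}$, $\operatorname{idim}$ and $\operatorname{gldim}$ for projective, injective and global dimension, and $P(S)$ and $I(S)$ for the projective cover and the injective hull of a simple module $S$.

Let $0\to M\to I^0\to I^1\to\cdots$ be the minimal injective coresolution of a module $M$. The \emph{dominant dimension} $\operatorname{domdim}M$ is the smallest $n$ such that $I^n$ is not projective, or $\infty$ if there is no such $n$, and $\operatorname{domdim}A$ is the dominant dimension of the regular module. It measures how long $A$ can be coresolved by modules that are both projective and injective. If $\operatorname{gldim}A=g<\infty$, then $\operatorname{domdim}A\le g$ (Lemma~\ref{lem:ext}). The algebra $A$ is a \emph{higher Auslander algebra of global dimension $g$} if $\operatorname{gldim}A=g<\infty$ and $\operatorname{domdim}A\ge g$, that is, if the dominant dimension is as large as the global dimension allows.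

We consider two properties of the whole module category. An element of $A$ acts on a module $M$ by a map that commutes with all $A$-endomorphisms of $M$. The module $M$ is \emph{balanced} if there are no other such maps, that is, if the natural map $A\to\operatorname{End}_{\operatorname{End}_A(M)}(M)$ is surjective, and $A$ is \emph{QF-1} if every faithful module is balanced. The algebra $A$ is \emph{$g$-quasi-tilted} if $\operatorname{gldim}A\le g$ and
\[
\operatorname{pdim}M+\operatorname{idim}M\le 2g-1\qquad\text{for all indecomposable modules }M .
\]
Both summands are at most $g$, so the inequality fails for $M$ only when $\operatorname{pdim}M=\operatorname{idim}M=g$.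

Finally, let $\tau,\tau^{-1}$ be the Auslander--Reiten translates and $\Omega,\Omega^{-1}$ the syzygy and cosyzygy; they are recalled in Section~\ref{sec:prelim}. For $g\ge1$ the \emph{higher Auslander--Reiten translates} are $\tau_g=\tau\,\Omega^{g-1}$ and $\tau_g^{-1}=\tau^{-1}\Omega^{-(g-1)}$. For a higher Auslander algebra $A$ of global dimension $g$ consider the conditions
\begin{itemize}
\item[(C1)] $A$ is QF-1;
\item[(C2)] $A$ is $g$-quasi-tilted;
\item[(C3)] $\operatorname{pdim}\tau_g(DA)\le g-1$;
\item[(C4)] $\operatorname{idim}\tau_g^{-1}(A)\le g-1$.
\end{itemize}
It is known that, for $g$ of either parity, (C1) and (C2) are equivalent and (C1) implies (C3) and (C4). We quote the equivalence of (C1) and (C2) without proof; it is the only way in which the QF-1 property enters this paper. The following problem comes from the paper \cite{CM} of Cruz and Marczinzik.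

\medskip
\noindent\textbf{Problem.} \emph{Prove or disprove: for a higher Auslander algebra of even global dimension $g$, conditions \textup{(C1)--(C4)} are equivalent.}
\medskip

Conditions (C1) and (C2) quantify over all faithful or all indecomposable modules, and there may be infinitely many of them. Each of (C3) and (C4) concerns one module that is computed from $A$ in finitely many steps. A positive answer would therefore give a finite test for the QF-1 property, and the smallest algebras suggest it: in Examples~\ref{ex:radsq} and~\ref{ex:A3} the four conditions hold together or fail together. Our first result identifies what the test sees.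

\begin{theorem}\label{thm:A}
Let $A$ be a higher Auslander algebra of global dimension $g\ge1$. Then \textup{(C3)}, \textup{(C4)} and the following condition are equivalent.
\begin{itemize}
\item[\textup{(C5)}] There is no simple module $S$ with $\operatorname{pdim}S=\operatorname{idim}S=g$; equivalently, there is no simple module $S$ such that $P(S)$ is not injective and $I(S)$ is not projective.
\end{itemize}
\end{theorem}

Thus (C3) and (C4) say that $\operatorname{pdim}S+\operatorname{idim}S\le2g-1$ for all simple $S$, and the Problem asks whether the inequality defining (C2) passes from simple modules to all indecomposable modules. It does not.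

\begin{theorem}\label{thm:B}
Let $K$ be any field and $g\ge4$. Let $B_0$ be the path algebra of $1\to2\leftarrow3$ over $K$, let $B=B_0^{\otimes(g-1)}$ and
\[
A=\begin{pmatrix}B&DB\\0&B\end{pmatrix}.
\]
Then $A$ is a connected, non-semisimple higher Auslander algebra of global dimension $g$ that satisfies \textup{(C3)} and \textup{(C4)} and has an indecomposable module $G$ with $\operatorname{pdim}G=\operatorname{idim}G=g$. Hence \textup{(C2)} and \textup{(C1)} fail for $A$.
\end{theorem}

\begin{theorem}\label{thm:C}
For $g=2$, and also for $g=1$, conditions \textup{(C1)--(C4)} are equivalent.
\end{theorem}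

So the statement in the Problem is false, already for $g=4$, and for even $g$ the equivalence holds for all $A$ if and only if $g=2$. We make no claim about $g=3$.

Everything rests on Proposition~\ref{prop:top}: over a higher Auslander algebra, whether $\operatorname{idim}Y=g$ can be read off from the top of $Y$, and whether $\operatorname{pdim}Y=g$ from the socle of $Y$. A counterexample is then an algebra in which no simple module is bad in both ways, together with an indecomposable module that has one kind of bad simple in its top and the other kind in its socle. Triangular algebras separate the two kinds of simples (Section~\ref{sec:tri}). Section~\ref{sec:H} finds such algebras that are higher Auslander algebras, Section~\ref{sec:G} builds the module, and Section~\ref{sec:small} shows that no such module exists for $g\le2$.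

\section{Standard facts}\label{sec:prelim}

In this section $B$ is an arbitrary nonzero algebra. The zero module is given projective and injective dimension $-\infty$.

\paragraph{Tops, socles and minimal resolutions.}
The top of $X$ is $X/\operatorname{rad}X$, and a simple $S$ \emph{occurs in the top} of $X$ if and only if there is an epimorphism $X\to S$; dually for the socle $\operatorname{soc}X$. By Nakayama's lemma a submodule $X'$ with $X'+\operatorname{rad}X=X$ equals $X$; in particular a direct summand of $X$ contained in $\operatorname{rad}X$ is zero. An epimorphism $P\to X$ from a projective module is a projective cover if and only if its kernel $\Omega X$ lies in $\operatorname{rad}P$, and a projective resolution is minimal if and only if every differential has its image in the radical. In a minimal injective coresolution the kernel of each differential $I^j\to I^{j+1}$ is essential in $I^j$: it meets every nonzero submodule. The terms of the minimal coresolution of a direct summand of $X$ are direct summands of the terms of any injective coresolution of $X$. The global dimension is the maximum of $\operatorname{pdim}S$ over the simple modules $S$, and $\operatorname{gldim}B=\operatorname{gldim}B^{\mathrm{op}}$.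 If $0\to X_n\to\cdots\to X_0\to X\to0$ is exact, then $\operatorname{pdim}X\le\max_i(\operatorname{pdim}X_i+i)$.

\paragraph{The Nakayama functor.}
The functor $\nu=-\otimes_BDB$ is right exact, has the right adjoint $\nu^-=\operatorname{Hom}_B(DB,-)$, and satisfies $D\nu X\cong\operatorname{Hom}_B(X,B)$. The functors $\nu$ and $\nu^-$ restrict to mutually inverse equivalences between projective and injective modules, with $\nu P(S)\cong I(S)$. The unit $\eta_U\colon U\to\nu^-\nu U$ is an isomorphism when $U$ is projective. If $P_1\to P_0\to X\to0$ is a minimal projective presentation and $0\to Y\to I^0\to I^1$ a minimal injective copresentation, then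
\[
\tau X=\ker(\nu P_1\to\nu P_0),\qquad\tau^{-1}Y=\operatorname{coker}(\nu^-I^0\to\nu^-I^1).
\]
The duality $D$ between $B$-modules and $B^{\mathrm{op}}$-modules exchanges projectives with injectives, tops with socles, $\Omega$ with $\Omega^{-1}$ and $\tau$ with $\tau^{-1}$.

\paragraph{Extensions of simples.}
For simple modules, $\operatorname{Ext}^1_B(S,T)\ne0$ if and only if $T$ occurs in the top of $\operatorname{rad}P(S)$. If $B$ is connected, a nonempty set of simple modules that has no nonzero $\operatorname{Ext}^1$, in either direction, with a simple module outside it contains all simple modules. If $\operatorname{gldim}B\le1$, then $B$ is hereditary: submodules of projectives are projective and quotients of injectives are injective.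

\paragraph{Quivers.}
Paths are composed from left to right, so that right modules over a path algebra are representations of the quiver. For a vertex $x$ we write $S_x$, $P_x=P(S_x)$ and $I_x=I(S_x)$. At a vertex $y$, the space of $P_x$ is spanned by the paths from $x$ to $y$ and the space of $I_x$ is dual to the span of the paths from $y$ to $x$.

\paragraph{Symmetry of dominant dimension.}
By M\"uller \cite{Mue}, $\operatorname{domdim}B=\operatorname{domdim}B^{\mathrm{op}}$. So the opposite of a higher Auslander algebra of global dimension $g$ is again one.

\begin{lemma}\label{lem:ext}
Let $\operatorname{gldim}B=n<\infty$.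
\begin{itemize}
\item[\textup{(a)}] An epimorphism $Y\to Y'$ induces an epimorphism $\operatorname{Ext}^n_B(X,Y)\to\operatorname{Ext}^n_B(X,Y')$, and a monomorphism $X'\to X$ induces an epimorphism $\operatorname{Ext}^n_B(X,Y)\to\operatorname{Ext}^n_B(X',Y)$.
\item[\textup{(b)}] $\operatorname{idim}Y=n$ if and only if $\operatorname{Ext}^n_B(DB,Y)\ne0$, and $\operatorname{pdim}X=n$ if and only if $\operatorname{Ext}^n_B(X,B)\ne0$.
\item[\textup{(c)}] $\operatorname{idim}B_B=n$, and if $B$ is not semisimple, then $\operatorname{domdim}B\le n$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) In the long exact sequences the next term is an $\operatorname{Ext}^{n+1}$, which vanishes.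

(b) We have $\operatorname{idim}Y=n$ if and only if $\operatorname{Ext}^n_B(X,Y)\neq0$ for some $X$. Every $X$ embeds in some $(DB)^m$, so by (a) it suffices to test $X=DB$. In the same way $\operatorname{pdim}X=n$ if and only if $\operatorname{Ext}^n_B(X,Y)\ne0$ for some $Y$, and every $Y$ is a quotient of some $B^m$.

(c) Choose $X$ with $\operatorname{pdim}X=n$. Then $\operatorname{Ext}^n_B(X,B)\neq0$ by (b), so $\operatorname{idim}B_B=n$. Suppose that $\operatorname{domdim}B>n$, so that all terms of the minimal coresolution $0\to B\to I^0\to\cdots\to I^n\to0$ are projective. The module $\Omega^{-n}B=I^n$ is projective, and if $\Omega^{-j-1}B$ is projective, then $0\to\Omega^{-j}B\to I^j\to\Omega^{-j-1}B\to0$ splits and $\Omega^{-j}B$ is projective. All these sequences split, so $B$ is injective, $n=0$, and $B$ is semisimple.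
\end{proof}

Let $\operatorname{gldim}A=g\geq 1$ and let $0\to Y\to I^0\to\cdots\to I^g\to0$ be the minimal injective coresolution of $Y$, possibly with zero terms. Then $I^{g-1}\to I^g$ is the minimal copresentation of $\Omega^{-(g-1)}Y$, so
\begin{equation}\label{eq:taug}
\tau_g^{-1}Y=\operatorname{coker}(\nu^-I^{g-1}\to\nu^-I^g)=\operatorname{Ext}^g_A(DA,Y).
\end{equation}
By Lemma~\ref{lem:ext}(b), $\tau_g^{-1}Y$ is nonzero exactly when $\operatorname{idim}Y$ takes its largest possible value $g$.

\section{Modules of maximal injective or projective dimension}\label{sec:max}

We begin with two examples.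

\begin{example}\label{ex:radsq}
Let $g\ge1$ and let $A$ be the path algebra of $1\to2\to\cdots\to g+1$ modulo all paths of length two. For $i\le g$ the module $P_i=I_{i+1}$ has top $S_i$ and socle $S_{i+1}$, while $P_{g+1}=S_{g+1}$ and $I_1=S_1$. The exact sequence
\[
0\to S_{g+1}\to P_g\to\cdots\to P_1\to S_1\to0
\]
is both the minimal projective resolution of $S_1$ and the minimal injective coresolution of $P_{g+1}$. Cutting it at $S_i$ gives $\operatorname{pdim}S_i=g+1-i$ and $\operatorname{idim}S_i=i-1$. So $A$ is a higher Auslander algebra of global dimension $g$. The only simple module with $\operatorname{idim}=g$ is $S_{g+1}$, which is also the only one whose projective cover is not injective. By \eqref{eq:taug}, $\tau_g^{-1}A=\operatorname{coker}(\nu^-I_2\to\nu^-I_1)=\operatorname{coker}(P_2\to P_1)=S_1$, which is injective, so (C4) holds. We return to (C2) after Proposition~\ref{prop:top}.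
\end{example}

\begin{example}\label{ex:A3}
Let $A$ be the path algebra of $1\to2\to3$. Here $P_3\subset P_2\subset P_1=I_3$, each the radical of the next, so $\operatorname{gldim}A=1$ and $\operatorname{domdim}A\ge1$. The non-split sequences $0\to P_3\to P_2\to S_2\to0$ and $0\to S_2\to I_2\to I_1\to0$ give $\operatorname{pdim}S_2=\operatorname{idim}S_2=1$, so (C2) and (C5) fail. From $0\to P_3\to I_3\to I_2\to0$ we get $\tau^{-1}P_3=\operatorname{coker}(P_3\to P_2)=S_2$. So the offending simple module is a summand of $\tau^{-1}A$, and (C4) fails too.
\end{example}

In the first example maximal injective dimension of a simple module goes with a non-injective projective cover. This is a general fact, and it extends to all modules.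

\begin{proposition}\label{prop:top}
Let $A$ be a higher Auslander algebra of global dimension $g\ge1$ and $Y$ an $A$-module.
\begin{itemize}
\item[\textup{(a)}] $\operatorname{idim}Y=g$ if and only if some simple $S$ in the top of $Y$ has $P(S)$ not injective.
\item[\textup{(b)}] $\operatorname{pdim}Y=g$ if and only if some simple $S$ in the socle of $Y$ has $I(S)$ not projective.
\end{itemize}
\end{proposition}

\begin{proof}
Part (b) is part (a) for $A^{\mathrm{op}}$ and $DY$, so we prove (a).

Suppose that $P(S)$ is injective for every $S$ in the top of $Y$. Then $Y$ is a quotient of a projective-injective module $P$. Since $g\ge1$, $\operatorname{Ext}^g_A(DA,P)=0$, so $\operatorname{Ext}^g_A(DA,Y)=0$ and $\operatorname{idim}Y<g$ by Lemma~\ref{lem:ext}(a),(b).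

Conversely, let $S$ occur in the top of $Y$ with $P=P(S)$ not injective. Since $\operatorname{Ext}^g_A(DA,Y)\to\operatorname{Ext}^g_A(DA,S)$ is onto, it suffices to show that $\operatorname{idim}S=g$, and for this we need a module $X$ with $\operatorname{Ext}^g_A(X,S)\neq0$. The dominant dimension supplies one. Let
\[
0\to P\xrightarrow{\ \iota\ }I^0\to\cdots\to I^{g-1}\to I^g\to0
\]
be the minimal injective coresolution. As $P$ is a summand of $A$ and $\operatorname{domdim}A\ge g$, the modules $I^0,\dots,I^{g-1}$ are projective. The sequence is therefore a projective resolution of $I^g$ with $P$ in degree $g$, and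
\[
\operatorname{Ext}^g_A(I^g,S)=\operatorname{coker}\bigl(\operatorname{Hom}_A(I^0,S)\to\operatorname{Hom}_A(P,S)\bigr).
\]
We claim that the projection $\pi\colon P\to S$ is not in the image. Suppose that $\pi=h\iota$ with $h\colon I^0\to S$. Since $I^0$ is projective, $h=\pi h'$ for some $h'\colon I^0\to P$. Then $\pi h'\iota=\pi$, so the image of $h'\iota$ is not contained in $\ker\pi=\operatorname{rad}P$. Hence $h'\iota$ is surjective, and so bijective. Then $\iota$ splits and $P$ is injective, a contradiction.
\end{proof}

\begin{remark}
The hypothesis on the dominant dimension is needed. For the path algebra of $1\to2\leftarrow3$, of global dimension $1$, the simple module $S_1=I_1$ is injective although $P_1$, whose socle is $S_2$ and which is properly contained in $I_2$, is not.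
\end{remark}

Applied to $Y=S$, the proposition shows that the two formulations of (C5) agree. It also reformulates (C2): this condition fails if and only if some indecomposable $Y$ has in its top a simple $S$ with $P(S)$ not injective and in its socle a simple $T$ with $I(T)$ not projective. Condition (C5) excludes this only for simple $Y$. In Example~\ref{ex:radsq} the simple $S$ must be $S_{g+1}$, which is projective and so splits off; then $Y=S_{g+1}$ has projective dimension $0$, and (C2) holds.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Proposition~\ref{prop:top}(a), condition (C4) depends only on the top of $\tau_g^{-1}A$, so we compute this top. Let $0\to A\to I^0\to\cdots\to I^{g-1}\xrightarrow{\,d\,}I^g\to0$ be the minimal injective coresolution; $\ker d$ is essential in $I^{g-1}$.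

\emph{A simple $S$ occurs in the top of $\tau_g^{-1}A$ if and only if it occurs in $\operatorname{soc}I^g$.} Write $I^g=\bigoplus_jI(S_j)$, so that $\nu^-I^g=\bigoplus_jP(S_j)$. By \eqref{eq:taug} it suffices to show that the image of $\nu^-d$ lies in $\operatorname{rad}\nu^-I^g=\bigoplus_j\operatorname{rad}P(S_j)$. Otherwise some component $\nu^-I^{g-1}\to P(S_j)$ has image outside the unique maximal submodule, so it is surjective and splits. Applying $\nu$, the composite $I^{g-1}\xrightarrow{d}I^g\to I(S_j)$ has a section. The image of the section is a nonzero submodule meeting $\ker d$ trivially, which is impossible.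

\emph{A simple $S$ occurs in $\operatorname{soc}I^g$ if and only if $I(S)$ is not projective.} A simple submodule of $I^{g-1}$ meets $\ker d$, so it lies in $\ker d$. Hence $\operatorname{Hom}_A(S,d)=0$ and $\operatorname{Ext}^g_A(S,A)=\operatorname{Hom}_A(S,I^g)$. By Lemma~\ref{lem:ext}(b) this space is nonzero if and only if $\operatorname{pdim}S=g$, and by Proposition~\ref{prop:top}(b) this happens if and only if $I(S)$ is not projective.

So the simples in the top of $\tau_g^{-1}A$ are those with $I(S)$ not projective, and (C4) says that none of them has $P(S)$ non-injective. This is (C5). Finally $D\tau_g(DA)\cong\tau_g^{-1}(A^{\mathrm{op}})$, so (C3) for $A$ is (C4) for $A^{\mathrm{op}}$, while (C5) holds for $A$ if and only if it holds for $A^{\mathrm{op}}$. Hence (C3) is equivalent to (C5).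
\end{proof}

\section{The triangular algebra of $B$ and $DB$}\label{sec:tri}

We want algebras for which (C5) holds by construction: the simple modules should fall into one class with injective projective cover and another class with projective injective hull. Since $\nu P(T)=I(T)$, one can try to take two copies of an algebra $B$ and place $I(T)$, in the second copy, underneath $P(T)$, in the first, so that the result has top $T$ and socle $T$ in different copies. This is what the algebra
\[
\Lambda(B)=\begin{pmatrix}B&DB\\0&B\end{pmatrix}
\]
does, for any nonzero algebra $B$. For example, $\Lambda(K)$ is the path algebra of $1\to2$.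

Let $e_1,e_2$ be the two diagonal idempotents. A right $\Lambda(B)$-module $Y$ is the same as a triple $(U,V,f)$ with $B$-modules $U=Ye_1$, $V=Ye_2$ and a $B$-homomorphism $f\colon\nu U=U\otimes_BDB\to V$, which records the action of the corner $DB$. A morphism $(U,V,f)\to(U',V',f')$ is a pair $(\alpha\colon U\to U',\ \beta\colon V\to V')$ with $\beta f=f'\circ\nu\alpha$, and a sequence is exact if and only if it is exact in both components. The \emph{adjoint} of $f$ is $\tilde f=\nu^-f\circ\eta_U\colon U\to\nu^-V$. The assignment $f\mapsto\tilde f$ is bijective, the adjoint of $f\circ\nu\alpha$ is $\tilde f\alpha$, and for $p\colon U\to Q$ the adjoint of $\nu p$ is $\eta_Q\,p$. We write $(U,0)$ and $(0,V)$ for triples with a zero component and $(P,\nu P)$ for $(P,\nu P,\mathrm{id})$.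

\begin{lemma}\label{lem:tri}
Let $\Lambda=\Lambda(B)$. For $P$ projective and $J$ injective over $B$, the modules $(P,\nu P)$ and $(0,P)$ are projective and the modules $(P,\nu P)$ and $(J,0)$ are injective. The simple $\Lambda$-modules are $(T,0)$ and $(0,T)$ with $T$ simple over $B$, and
\begin{center}
\begin{tabular}{c|c|c}
simple & projective cover & injective hull\\ \hline
$(T,0)$ & $(P(T),\nu P(T))$, injective & $(I(T),0)$, not projective\\
$(0,T)$ & $(0,P(T))$, not injective & $(P(T),\nu P(T))$, projective
\end{tabular}
\end{center}
Moreover $\operatorname{pdim}_\Lambda(0,V)\le\operatorname{pdim}_BV$.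
\end{lemma}

\begin{proof}
Let $Y=(U,V,f)$. There are natural isomorphisms
\begin{align*}
\operatorname{Hom}_\Lambda((P,\nu P),Y)&\cong\operatorname{Hom}_B(P,U), & \operatorname{Hom}_\Lambda((0,P),Y)&\cong\operatorname{Hom}_B(P,V),\\
\operatorname{Hom}_\Lambda(Y,(P,\nu P))&\cong\operatorname{Hom}_B(V,\nu P), & \operatorname{Hom}_\Lambda(Y,(J,0))&\cong\operatorname{Hom}_B(U,J).
\end{align*}
In the first, $\alpha$ is arbitrary and $\beta=f\circ\nu\alpha$ is forced. In the second and the fourth one component is zero and the compatibility condition is empty. In the third the condition is $\nu\alpha=\beta f$; taking adjoints, it reads $\eta_P\alpha=\widetilde{\beta f}$, and since $\eta_P$ is invertible each $\beta$ determines exactly one $\alpha$. All four functors of $Y$ are exact, which proves the first claim. For indecomposable $P$ and $J$ the formulas identify the endomorphism rings with the local rings $\operatorname{End}_B(P)$ and $\operatorname{End}_B(J)$, so these modules are indecomposable.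

The module $(0,V)$ is a submodule of $Y$ with quotient $(U,0)$, which gives the list of simples. Putting $Y=(T,0)$ and $Y=(0,T)$ in the four formulas gives nonzero maps between each simple module and the two indecomposable modules in its row of the table, so these are its projective cover and injective hull. The table thus lists all indecomposable projectives and injectives. Every indecomposable projective has nonzero second component, so $(I(T),0)$ is not projective; every indecomposable injective has nonzero first component, so $(0,P(T))$ is not injective. Finally, $V\mapsto(0,V)$ is exact and preserves projectives.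
\end{proof}

\begin{proposition}\label{prop:crit}
Suppose that $\Lambda(B)$ is a higher Auslander algebra of global dimension $g\ge1$. Then it satisfies \textup{(C3)}, \textup{(C4)} and \textup{(C5)}. For a module $Y=(U,V,f)$, we have $\operatorname{idim}Y=g$ if and only if $f$ is not surjective, and $\operatorname{pdim}Y=g$ if and only if $\tilde f$ is not injective.
\end{proposition}

\begin{proof}
Each row of the table in Lemma~\ref{lem:tri} contains a projective-injective module, so (C5) holds, and Theorem~\ref{thm:A} gives (C3) and (C4). By Proposition~\ref{prop:top}(a) and the table, $\operatorname{idim}Y=g$ if and only if there is a nonzero morphism $Y\to(0,T)$ with $T$ simple. Such a morphism is a nonzero $\beta\colon V\to T$ with $\beta f=0$, and it exists if and only if $\operatorname{coker}f\ne0$. By Proposition~\ref{prop:top}(b), $\operatorname{pdim}Y=g$ if and only if there is a nonzero morphism $(T,0)\to Y$. This is a nonzero $\alpha\colon T\to U$ with $f\circ\nu\alpha=0$, equivalently $\tilde f\alpha=0$, and it exists if and only if $\ker\tilde f\neq0$.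
\end{proof}

Two tasks remain: to make $\Lambda(B)$ a higher Auslander algebra, and to find an indecomposable triple with $f$ not surjective and $\tilde f$ not injective. The second task is impossible when $B$ is hereditary, because the cokernel of $f$ splits off. The next lemma records this for use in Section~\ref{sec:small}.

\begin{lemma}\label{lem:hered}
Let $B$ be hereditary and let $Y=(U,V,f)$ be an indecomposable $\Lambda(B)$-module with $f$ not surjective. Then $U=0$ and $\operatorname{pdim}Y\le1$.
\end{lemma}

\begin{proof}
Choose an epimorphism $P\to U$ with $P$ projective. Since $\nu$ is right exact, $\operatorname{im}f$ is a quotient of the injective module $\nu P$, hence injective. So $V=\operatorname{im}f\oplus V_2$ with $V_2\ne0$, and $Y=(U,\operatorname{im}f,f)\oplus(0,V_2)$. Therefore $Y=(0,V_2)$, and $\operatorname{pdim}Y\le\operatorname{pdim}_BV_2\le1$.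
\end{proof}

\section{Triangular higher Auslander algebras}\label{sec:H}

The indecomposable projective $\Lambda(B)$-modules that are not injective are the modules $(0,P)$. For large dominant dimension they need coresolutions by modules $(P_i,\nu P_i)$ that end in some $(J,0)$. In the first component such a sequence is a projective resolution $P_\bullet$ of $J$. In the second component it says that $\nu P_\bullet$ is exact except at its left end, where the kernel is $P$. We look at the smallest case.

\begin{example}\label{ex:B0}
Let $B_0$ be the path algebra of $1\to2\leftarrow3$. With all arrows between copies of $K$ acting as the identity,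
\begin{gather*}
P_1=(K\to K\leftarrow0),\qquad P_2=S_2,\qquad P_3=(0\to K\leftarrow K),\\
I_1=S_1,\qquad I_2=(K\to K\leftarrow K),\qquad I_3=S_3 .
\end{gather*}
The injective modules have the projective resolutions
\[
0\to P_2\to P_1\to I_1\to0,\qquad0\to P_2\to P_3\to I_3\to0,\qquad0\to P_2\to P_1\oplus P_3\to I_2\to0,
\]
where $P_1\oplus P_3\to I_2$ is the sum of the two inclusions, with kernel $\{(c,-c)\}$ at vertex $2$. The first two are minimal resolutions of $S_1$ and $S_3$, and $S_2$ is projective, so $\operatorname{gldim}B_0=1$. Since $\nu$ is faithful on projectives, it yields nonzero maps $I_2\to I_1$ and $I_2\to I_3$ and a map $I_2\to I_1\oplus I_3$ with both components nonzero. A nonzero map $I_2\to S_1$ is bijective at vertex $1$, and a nonzero map $I_2\to S_3$ is bijective at vertex $3$. So the three maps are surjective, with kernels $(0\to K\leftarrow K)=P_3$, $(K\to K\leftarrow0)=P_1$ and $S_2=P_2$. With the transposition $\sigma=(1\,3)$, the kernel obtained from $I_x$ is $P_{\sigma(x)}$. Placing a resolution and its image under $\nu$ side by side gives, for instance, the exact sequence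
\[
0\to(0,P_3)\to(P_2,I_2)\to(P_1,I_1)\to(I_1,0)\to0
\]
of $\Lambda(B_0)$-modules, a coresolution of $(0,P_3)$ whose first two terms are projective-injective.
\end{example}

\begin{definition}\label{def:H}
Let $d\ge1$. An algebra $B$ satisfies $(H_d)$ if $\operatorname{gldim}B=d$, if every indecomposable injective $J$ has a projective resolution $0\to P_d\to\cdots\to P_0\to J\to0$ for which there is an exact sequence
\[
0\to J^\flat\to\nu P_d\to\cdots\to\nu P_0\to0
\]
with $J^\flat$ projective, and if every indecomposable projective is a direct summand of some $J^\flat$.
\end{definition}

Example~\ref{ex:B0} shows that $B_0$ satisfies $(H_1)$ with $I_x^\flat=P_{\sigma(x)}$. Exactness at $\nu P_0$ means $\nu J=0$, so an algebra satisfying $(H_d)$ has no nonzero projective-injective module. This rules out the path algebra of $1\to2$.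

\begin{proposition}\label{prop:H}
Let $B$ be connected and satisfy $(H_d)$. Then $\Lambda=\Lambda(B)$ is a connected, non-semisimple higher Auslander algebra of global dimension $d+1$.
\end{proposition}

\begin{proof}
A central idempotent $c$ of $\Lambda$ commutes with $e_1$ and $e_2$, so it is diagonal, with central idempotents $c_1,c_2\in\{0,1\}$ of $B$ on the diagonal. It satisfies $c_1\varphi=\varphi c_2$ for all $\varphi\in DB\ne0$, so $c_1=c_2$. Thus $\Lambda$ is connected. The corner $DB$ is a nonzero ideal of square zero, so $\Lambda$ is not semisimple.

Next we show that $\operatorname{gldim}\Lambda$ is finite; a crude bound suffices. We have $\operatorname{pdim}(0,V)\le d$ for all $V$. For projective $P$ the sequence $0\to(0,\nu P)\to(P,\nu P)\to(P,0)\to0$ gives $\operatorname{pdim}(P,0)\le d+1$. A projective resolution of $U$ of length at most $d$ gives a resolution of $(U,0)$ by modules $(P,0)$, so $\operatorname{pdim}(U,0)\le2d+1$. Since every simple module has the form $(T,0)$ or $(0,T)$, we get $n:=\operatorname{gldim}\Lambda\le2d+1$.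

For an indecomposable injective $J$ the two sequences in $(H_d)$ are the components of an exact sequence
\[
0\to(0,J^\flat)\to(P_d,\nu P_d)\to\cdots\to(P_0,\nu P_0)\to(J,0)\to0 .
\]
By Lemma~\ref{lem:tri} this is an injective coresolution of length $d+1$ whose first $d+1$ terms are projective. Every indecomposable projective $\Lambda$-module is injective or, by the last part of $(H_d)$, a direct summand of some $(0,J^\flat)$. Hence $\operatorname{idim}\Lambda_\Lambda\le d+1\le\operatorname{domdim}\Lambda$. Lemma~\ref{lem:ext}(c) now gives
\[
n=\operatorname{idim}\Lambda_\Lambda\le d+1\le\operatorname{domdim}\Lambda\le n.\qedhere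
\]
\end{proof}

The algebra $B_0$ is hereditary, so by Lemma~\ref{lem:hered} we need larger $d$. Condition $(H_d)$ describes complexes with homology in a single degree, and this property is preserved by tensor products over $K$: by the K\"unneth formula, the homology of $C\otimes_KC'$ in degree $n$ is $\bigoplus_{i+j=n}H_i(C)\otimes_KH_j(C')$.

\begin{proposition}\label{prop:tensor}
For every $d\ge1$ the algebra $B=B_0^{\otimes d}$ is connected and satisfies $(H_d)$.
\end{proposition}

\begin{proof}
Let $\varepsilon_1,\varepsilon_2,\varepsilon_3$ be the vertex idempotents of $B_0$. For $x\in\{1,2,3\}^d$ put $\varepsilon_x=\varepsilon_{x_1}\otimes\cdots\otimes\varepsilon_{x_d}$, $P_x=\bigotimes_iP_{x_i}$, $I_x=\bigotimes_iI_{x_i}$ and $S_x=\bigotimes_iS_{x_i}$. The sum $R$ of the ideals $B_0\otimes\cdots\otimes\operatorname{rad}B_0\otimes\cdots\otimes B_0$ is nilpotent and $B/R\cong(K^3)^{\otimes d}\cong K^{3^d}$, so $R=\operatorname{rad}B$ and the $S_x$ are the simple modules. As $DB\cong(DB_0)^{\otimes d}$ as bimodules, $P_x=\varepsilon_xB=P(S_x)$, $I_x=D(B\varepsilon_x)=I(S_x)$, and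
\[
\nu_B(X_1\otimes\cdots\otimes X_d)\cong\nu_{B_0}X_1\otimes\cdots\otimes\nu_{B_0}X_d
\]
naturally in $X_1,\dots,X_d$, hence also for complexes. Each of $P_1,P_2,P_3$ has $S_2$ as a composition factor, so every $P_x$ has the composition factor $S_{(2,\dots,2)}$. All indecomposable projectives lie in one block, and $B$ is connected.

Let $C^{(a)}$ be the resolution of $I_a$ from Example~\ref{ex:B0}, a complex of projectives in degrees $1$ and $0$. It has homology $I_a$ in degree $0$ only, and $\nu C^{(a)}$ has homology $P_{\sigma(a)}$ in degree $1$ only. By the K\"unneth formula $C=\bigotimes_iC^{(x_i)}$ is a projective resolution of $I_x$ of length $d$, and $\nu C$ has homology only in degree $d$, equal to $\bigotimes_iP_{\sigma(x_i)}$. This module is $I_x^\flat$; it is projective, and every $P_y$ arises in this way.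

It remains to compute $\operatorname{gldim}B$. Tensor the minimal resolutions of the $S_{x_i}$, of length $0$ if $x_i=2$ and of length $1$ otherwise. The result is a projective resolution of $S_x$, and its differential is a signed sum of maps $1\otimes\cdots\otimes\partial\otimes\cdots\otimes1$ with $\partial$ mapping into the radical, so it is minimal. Thus $\operatorname{pdim}S_x=\#\{i:x_i\ne2\}$ and $\operatorname{gldim}B=d$.
\end{proof}

\section{An indecomposable module with both dimensions maximal}\label{sec:G}

We need an indecomposable triple with $f$ not surjective and $\tilde f$ not injective. To control $f$, $\tilde f$ and the endomorphism ring at the same time, start from a map $p\colon P\to Q$ of projective $B$-modules and put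
\[
G_p=(P,\ \nu Q,\ \nu p).
\]
The adjoint of $\nu p$ is $\eta_Q\,p$ with $\eta_Q$ invertible, so its kernel is $\ker p$. Since $\nu$ is fully faithful on projectives, an endomorphism of $G_p$ has the form $(\alpha,\nu\gamma)$, and
\begin{equation}\label{eq:end}
\operatorname{End}(G_p)\cong\{(\alpha,\gamma)\in\operatorname{End}_B(P)\times\operatorname{End}_B(Q):\gamma p=p\alpha\}
\end{equation}
as rings. We first carry out the case $g=4$ by hand.

\begin{example}\label{ex:cube}
Let $B=B_0^{\otimes3}$. By Propositions~\ref{prop:H} and~\ref{prop:tensor}, $A=\Lambda(B)$ is a higher Auslander algebra of global dimension $4$; it has $2\cdot27=54$ simple modules. A $B$-module $X$ has a space $X\varepsilon_y$ at each vertex $y\in\{1,2,3\}^3$. For $x\in\{1,2\}^3$ the module $P_x$ is the submodule of $P_{111}$ that is one-dimensional at the vertices $y\in\{1,2\}^3$ with $y_i\ge x_i$ for all $i$ and zero elsewhere. Let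
\[
P=P_{122}\oplus P_{212}\oplus P_{221},\qquad Q=P_{211}\oplus P_{121}\oplus P_{112},\qquad
M=\begin{pmatrix}0&1&-1\\-1&0&1\\1&-1&0\end{pmatrix},
\]
and let $p\colon P\to Q$ have as component from the $j$-th summand of $P$ to the $i$-th summand of $Q$ the inclusion multiplied by $M_{ij}$; this inclusion exists exactly when $i\ne j$. The matrix $M$ has rank $2$ over every field: its rows and columns sum to zero, and its upper left $2\times2$ minor is $1$. The module $G=G_p$ has components $P$ and $\nu Q=I_{211}\oplus I_{121}\oplus I_{112}$ of dimensions $6$ and $9$.

\emph{The map $p$ is not injective.} At vertex $222$ all six summands are one-dimensional and $p$ is given by $M$, with kernel spanned by $(1,1,1)^t$. At each of $122$, $212$, $221$ one summand of $P$ is nonzero and $p$ is injective. So $\ker p\cong S_{222}$.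

\emph{The map $\nu p$ is not surjective.} Let $\iota\colon P_2\to P_1$ be the inclusion, $u$ a basis vector of $I_2$ at vertex $1$ and $w=\nu\iota(u)$, a basis vector of $I_1$. At vertex $111$ all six summands of $\nu P$ and $\nu Q$ are one-dimensional, and in the bases formed by tensor products of $u$ and $w$ the map $\nu p$ is again given by $M$. Its cokernel there has dimension $1$. The other vertices where $\nu Q$ is nonzero are $a11$, $1a1$, $11a$ with $a\in\{2,3\}$. At these only $I_{211}$, $I_{121}$, $I_{112}$, respectively, is nonzero, and it receives a surjection from $I_{212}$, $I_{122}$, $I_{122}$, respectively. So $\operatorname{coker}\nu p\cong S_{111}$.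

\emph{The module $G$ is indecomposable.} We have $\operatorname{Hom}_B(P_x,P_y)\cong P_y\varepsilon_x$. This is $K$ for $x=y$ and $0$ for two different summands of $P$ or two different summands of $Q$. So in \eqref{eq:end} both $\alpha=\operatorname{diag}(a_1,a_2,a_3)$ and $\gamma=\operatorname{diag}(c_1,c_2,c_3)$ are diagonal, and $\gamma p=p\alpha$ says $c_i=a_j$ for $i\neq j$. Then $a_2=c_1=a_3=c_2=a_1=c_3$, and $\operatorname{End}(G)=K$.

By Proposition~\ref{prop:crit}, $A$ satisfies (C3) and (C4), and $\operatorname{pdim}G=\operatorname{idim}G=4$. One singular matrix produces both the simple $(S_{222},0)$ in the socle of $G$ and the simple $(0,S_{111})$ in its top.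

To see where $p$ comes from, let $q\colon Q\to P_{111}$ be the sum of the inclusions; its image is $N=\operatorname{rad}P_{111}=\Omega S_{111}$. The sequence
\[
0\to P_{222}\to P\xrightarrow{\ p\ }Q\xrightarrow{\ q\ }P_{111}\to S_{111}\to0
\]
is exact at $Q$. Indeed, at vertex $222$ the image of $M$ is the plane $\ker(1,1,1)$; at each of $122$, $212$, $221$ the maps are $K\to K^2\to K$ with matrices $\pm(1,-1)^t$ and $(1,1)$; and at $211$, $121$, $112$ the map $q$ is bijective and $P$ vanishes. All maps are built from proper inclusions of indecomposable projectives, so this is the minimal resolution of $S_{111}$, and $p$ is the minimal presentation of $N$. The module $N$ is indecomposable, since every nonzero submodule of $P_{111}$ contains $S_{222}$.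
\end{example}

The example uses three properties of $N$: it is indecomposable, it has a nonzero second syzygy, and it maps nontrivially to $B$.

\begin{lemma}\label{lem:G}
Let $B$ be an algebra, $N$ an indecomposable $B$-module and $P\xrightarrow{p}Q\to N\to0$ a minimal projective presentation. Then $G_p$ is indecomposable. If $\operatorname{pdim}N\ge2$, the adjoint of $\nu p$ is not injective. If $\operatorname{Hom}_B(N,B)\ne0$, the map $\nu p$ is not surjective.
\end{lemma}

\begin{proof}
Let $(\alpha,\gamma)$ be an idempotent of the ring \eqref{eq:end}. Since $\gamma p=p\alpha$, the map $\gamma$ induces an idempotent endomorphism of $N=\operatorname{coker}p$, which is $0$ or $1$. Replacing $(\alpha,\gamma)$ by $(1-\alpha,1-\gamma)$ if necessary, we may assume that it is $0$. Then $\gamma(Q)\subseteq\operatorname{im}p=\Omega N\subseteq\operatorname{rad}Q$, because $Q\to N$ is a projective cover. The image of an idempotent is a direct summand, so $\gamma=0$. Now $p\alpha=0$, so $\alpha(P)\subseteq\ker p\subseteq\operatorname{rad}P$, because $P\to\Omega N$ is a projective cover, and $\alpha=0$. Hence $G_p$, which is nonzero as $\nu Q\neq0$, has only the trivial idempotent endomorphisms.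

The kernel of the adjoint is $\ker p$. If it is zero, then $0\to P\to Q\to N\to0$ is exact and $\operatorname{pdim}N\le1$. Since $\nu$ is right exact, $\operatorname{coker}\nu p\cong\nu N$, and $D\nu N\cong\operatorname{Hom}_B(N,B)$.
\end{proof}

The last two conditions pull in opposite directions. The simplest way to obtain a nonzero map $N\to B$ is to take $N$ inside a projective module, and this costs one unit of projective dimension. Global dimension $d\ge3$ leaves enough room.

\begin{proposition}\label{prop:G}
Let $B$ be connected and satisfy $(H_d)$ with $d\ge3$, and let $g=d+1$. Then $\Lambda(B)$ has an indecomposable module $G$ with $\operatorname{pdim}G=\operatorname{idim}G=g$.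
\end{proposition}

\begin{proof}
Choose a simple $B$-module $S$ with $\operatorname{pdim}S=d$. Then $\operatorname{pdim}\Omega S=d-1$, so $\Omega S$ has an indecomposable summand $N$ with $\operatorname{pdim}N=d-1\ge2$. Since $N\subseteq P(S)$ and $P(S)$ is a summand of $B$, we have $\operatorname{Hom}_B(N,B)\neq0$. Let $G=G_p$ for the minimal presentation $p$ of $N$. By Proposition~\ref{prop:H}, $\Lambda(B)$ is a higher Auslander algebra of global dimension $g$, and the claim follows from Lemma~\ref{lem:G} and Proposition~\ref{prop:crit}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $d=g-1\ge3$. By Proposition~\ref{prop:tensor}, $B=B_0^{\otimes d}$ is connected and satisfies $(H_d)$. By Propositions~\ref{prop:H} and~\ref{prop:crit}, $A=\Lambda(B)$ is a connected, non-semisimple higher Auslander algebra of global dimension $g$ satisfying (C3) and (C4). The module $G$ of Proposition~\ref{prop:G} has $\operatorname{pdim}G+\operatorname{idim}G=2g>2g-1$, so (C2) fails, and (C1) fails by the quoted equivalence of (C1) and (C2).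
\end{proof}

\begin{remark}
For $d=2$, that is $g=3$, a summand $N$ of a syzygy has $\operatorname{pdim}N\le1$ and this choice of $N$ gives nothing. For instance, for $B_0^{\otimes2}$ and $N=\operatorname{rad}P_{11}$ the presentation $p\colon P_{22}\to P_{12}\oplus P_{21}$ is injective, because it is nonzero and $P_{22}$ is simple, so $\operatorname{pdim}G_p<3$.
\end{remark}

\section{Global dimension one and two}\label{sec:small}

Simple modules are indecomposable, so (C2) implies (C5). By Theorem~\ref{thm:A} and the quoted equivalence of (C1) and (C2), Theorem~\ref{thm:C} follows once we show that (C5) implies (C2) for $g\in\{1,2\}$. In both cases (C5) leads to an algebra whose simple modules are projective or injective: $A$ itself for $g=1$, and an algebra $B$ from which $A$ is built for $g=2$.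

\begin{lemma}\label{lem:simples}
Let $B$ be a connected, non-semisimple algebra such that every simple module is projective or injective.
\begin{itemize}
\item[\textup{(a)}] $B$ is hereditary, and $\operatorname{rad}P(S)$ is semisimple and projective for every simple $S$.
\item[\textup{(b)}] If $B$ has an indecomposable projective-injective module $Q$, then $B$ has exactly two simple modules $S\not\cong T$, and $P(S)=Q=I(T)$ has length two, $P(T)=T$ and $I(S)=S$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $R=\operatorname{rad}P(S)$ and let $T$ occur in the top of $R$. Then $\operatorname{Ext}^1_B(S,T)\neq0$, so $T$ is not injective, hence projective. So $R/\operatorname{rad}R$ is projective and $R\to R/\operatorname{rad}R$ has a section. Its image $R'$ satisfies $R'+\operatorname{rad}R=R$, so $R=R'\cong R/\operatorname{rad}R$. Thus $\operatorname{pdim}S\le1$ for all simple $S$.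

(b) No simple module is both projective and injective: it would have no extensions with other simples, so it would be the only simple module, and $B$ would be semisimple. Write $Q=P(S)$ and let $T=\operatorname{soc}Q$, which is simple because $Q$ is indecomposable injective; thus $Q=I(T)$. Now $Q$ is not simple and $\operatorname{rad}Q$ is semisimple, so $0\ne\operatorname{rad}Q\subseteq\operatorname{soc}Q$ and $\operatorname{rad}Q=T$. By (a), $T$ is projective. The module $S$ is not projective, since $P(S)\neq S$, so $S$ is injective and $S\not\cong T$.

Let $X$ be simple. We have $\operatorname{Ext}^1_B(X,S)=0=\operatorname{Ext}^1_B(T,X)$. If $\operatorname{Ext}^1_B(S,X)\ne0$, then $X$ occurs in the top of $\operatorname{rad}Q$, so $X\cong T$. If $0\to T\to E\to X\to0$ does not split, then $\operatorname{soc}E=T$, so $E$ embeds in $I(T)=Q$; both have length two, so $E\cong Q$ and $X\cong S$. Hence $\{S,T\}$ has no extensions with other simple modules, and by connectedness there are no others.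
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C} for $g=1$]
Assume (C5). Every simple module has projective dimension $0$ or injective dimension $0$. Since $\operatorname{domdim}A\ge1$, the injective hull of $A$ is projective, so Lemma~\ref{lem:simples}(b) applies to $A$. Let $Y$ be indecomposable with $\operatorname{idim}Y=1$. By Proposition~\ref{prop:top}(a) its top contains a simple module with non-injective projective cover, and this must be $T$ because $P(S)=Q$ is injective. As $T$ is projective, the epimorphism $Y\to T$ splits, so $Y\cong T$ and $\operatorname{pdim}Y=0$. Hence (C2) holds.
\end{proof}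

For $g=2$ we use Auslander's correspondence \cite{Aus}: an algebra with $\operatorname{gldim}\le2\le\operatorname{domdim}$ is Morita equivalent to $\operatorname{End}_B(M)$, where $B$ is a basic algebra with finitely many isomorphism classes of indecomposable modules and $M$ is the direct sum of one module from each class.

\begin{proof}[Proof of Theorem~\ref{thm:C} for $g=2$]
Conditions (C2) and (C5), global and dominant dimension, connectedness and semisimplicity depend only on the module category. So we may assume $A=\operatorname{End}_B(M)$. If $B$ were a product of two nonzero algebras, so would be $A$, and if $B$ were semisimple, so would be $A$. Hence $B$ is connected and not semisimple.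

\emph{Translating \textup{(C5)} to $B$.} Every $B$-module is a summand of some $M^m$, so $F=\operatorname{Hom}_B(M,-)$ is an equivalence from $B$-modules to projective $A$-modules. Composing with the Nakayama functor of $A$ gives an equivalence
\[
F'=D\operatorname{Hom}_A(F(-),A)\cong D\operatorname{Hom}_B(-,M)
\]
from $B$-modules to injective $A$-modules. For an indecomposable $B$-module $X$ let $S_X$ be the top of $FX$. These are all the simple $A$-modules, with $P(S_X)=FX$ and $I(S_X)=F'X$. For a projective $B$-module $P$ there is an isomorphism $\operatorname{Hom}_B(M,\nu P)\cong D\operatorname{Hom}_B(P,M)$, natural in $M$; it is the adjunction $\operatorname{Hom}_B(M,DB)\cong DM$ when $P=B$. Thus $F\nu P\cong F'P$, so $FX$ is injective if $X$ is injective, and $F'X$ is projective if $X$ is projective. Conversely, if $X$ is not injective, its injective hull is a non-split monomorphism out of $X$. The functor $F$ is left exact and fully faithful, so it produces a non-split monomorphism out of $FX$, and $FX$ is not injective. If $X$ is not projective, its projective cover is a non-split epimorphism onto $X$. The functor $F'$ is right exact and fully faithful, so it produces a non-split epimorphism onto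 $F'X$, and $F'X$ is not projective. Therefore (C5) says that every indecomposable $B$-module is projective or injective.

Assume (C5). Then Lemma~\ref{lem:simples} applies to $B$, and $B$ is hereditary. Let $Y$ be an indecomposable $A$-module with $\operatorname{idim}Y=2$. We show that $\operatorname{pdim}Y\le1$, which gives (C2).

\emph{Case 1: $B$ has an indecomposable projective-injective module $Q$.} With $S,T$ as in Lemma~\ref{lem:simples}(b), the indecomposable projectives are $Q,T$ and the indecomposable injectives are $Q,S$, so $M=T\oplus Q\oplus S$. By Proposition~\ref{prop:top}(a) the top of $Y$ contains some $S_X$ with $FX$ not injective, so $X$ is not injective and $X=T$. Both $Q$ and $S$ have top $S\not\cong T$, so $\operatorname{Hom}_B(Q,T)=\operatorname{Hom}_B(S,T)=0$. Every map $M\to T$ is therefore $\varphi\pi$, with $\pi\colon M\to T$ the projection and $\varphi$ in the division ring $\operatorname{End}_B(T)$. Let $\kappa\colon T\to M$ be the inclusion. For $\varphi\neq0$ we have $\psi\pi=(\varphi\pi)\circ(\kappa\varphi^{-1}\psi\pi)$, so every nonzero element generates $FT$. Hence $FT=S_T$ is simple projective, the epimorphism $Y\to S_T$ splits, and $\operatorname{pdim}Y=0$.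

\emph{Case 2: $B$ has no indecomposable projective-injective module.} Since $B$ is basic, $M\cong DB\oplus B$. The image of a map $DB\to B$ is a quotient of an injective and a submodule of a projective module, so it is projective-injective and hence zero. Left multiplication gives $\operatorname{End}_B(DB)\cong B\cong\operatorname{End}_B(B)$, and evaluation at $1$ gives a bimodule isomorphism $\operatorname{Hom}_B(B,DB)\cong DB$. Therefore
\[
A\cong\begin{pmatrix}\operatorname{End}_B(DB)&\operatorname{Hom}_B(B,DB)\\\operatorname{Hom}_B(DB,B)&\operatorname{End}_B(B)\end{pmatrix}\cong\Lambda(B).
\]
Write $Y=(U,V,f)$. By Proposition~\ref{prop:crit} the map $f$ is not surjective, and Lemma~\ref{lem:hered} gives $\operatorname{pdim}Y\le1$.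
\end{proof}

In Case 2 the algebra $A$ has the same triangular shape as the counterexamples of Theorem~\ref{thm:B}. The difference is that for $g=2$ condition (C5) forces $B$ to be hereditary, and then a non-surjective $f$ cannot be glued to a nonzero first component.

\begin{thebibliography}{9}
\bibitem{Aus} M. Auslander, \emph{Representation dimension of Artin algebras}, 1971.
\bibitem{CM} Tiago Cruz and Ren\'e Marczinzik, \emph{An Auslander-Buchsbaum formula for higher Auslander algebras and applications}, arXiv:2502.08422 (2025).
\bibitem{Mue} B. M\"uller, \emph{The classification of algebras by dominant dimension}, 1968.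
\end{thebibliography}
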